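# Shuffled $k$-tuples and digraphs of size and dichromatic number $\kappa$ without short directed cycles

## 1. Shuffles of two $k$-tuples and the digraphs $D^k_{A,B}(T)$

Let $T$ be a linear order and $k\ge 1$ an integer. We write a $k$-element subset $a\in[T]^k$ in increasing order as $a(0)<a(1)<\dots<a(k-1)$. The whole lecture is about a few ways in which two such tuples can be shuffled together.

**Definition ($E_h$).** For $1\le h\le k$ and $a,b\in[T]^k$ let $E_h(a,b)$ mean that for all integers $i$
$$a(i+h-1)<b(i)\qquad\text{and}\qquad b(i)<a(i+h),$$
where each inequality is required whenever both of its indices lie in $\{0,\dots,k-1\}$.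

The first inequality is required for $0\le i\le k-h$, the second for $0\le i\le k-h-1$. Put together they form one chain, so $E_h(a,b)$ says precisely that
$$a(h-1)<b(0)<a(h)<b(1)<a(h+1)<\dots<a(k-1)<b(k-h). \tag{1}$$
First come $h$ elements of $a$, then elements of $b$ and $a$ alternate until $a$ is exhausted, and the rest of $b$ follows. For $k=3$ the three relations read

- $E_1(a,b)$: $a(0)<b(0)<a(1)<b(1)<a(2)<b(2)$;
- $E_2(a,b)$: $a(0)<a(1)<b(0)<a(2)<b(1)<b(2)$, for example $a=\{0,1,3\}$, $b=\{2,4,5\}$;
- $E_3(a,b)$: $a(0)<a(1)<a(2)<b(0)<b(1)<b(2)$.

Since $a(0)\le a(h-1)<b(0)$ by (1),
$$E_h(a,b)\ \Longrightarrow\ a(0)<b(0). \tag{2}$$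
In particular $E_h(a,a)$ fails.

**Definition ($D^k_{A,B}(T)$).** For $1\le A\le B\le k$ let
$$D^k_{A,B}(T)=\{ab:\ a,b\in[T]^k,\ E_B(a,b)\ \text{or}\ E_A(b,a)\}.$$
An edge $ab$ is an *up-step* if $E_B(a,b)$, and a *down-step* if $E_A(b,a)$. By (2) an edge is never both: along an up-step the first element increases, along a down-step it decreases. There are no loops.

The following tuples are a good mental model.

**Translates.** For $x\in\mathbb Q$ let $\tau(x)=\{x,x+1,\dots,x+k-1\}\in[\mathbb Q]^k$. Distinct $x$ give distinct $\tau(x)$. Moreover
$$h-1<y-x<h\ \Longrightarrow\ E_h(\tau(x),\tau(y)), \tag{3}$$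
because then $x+i+h-1<y+i<x+i+h$ for every $i$. If $h<k$, the converse holds too, since both inequalities with $i=0$ are then among the required ones. If $h=k$, the second inequality is never required, and $E_k(\tau(x),\tau(y))$ only says $y-x>k-1$. For instance, with $k=2$ we have $E_2(\tau(0),\tau(5))$.

So when $h<k$, the relation $E_h$ imitates "$b$ lies to the right of $a$ at a distance between $h-1$ and $h$", but it mentions only the order of $T$ and no distance. With one fixed large step up and one fixed small step down, a directed closed walk needs many down-steps to undo an up-step. That is why the directed cycles of $D^k_{A,B}(T)$ will be long. And because everything is expressed through order, the pattern can be found inside $[\kappa]^k$ even after we throw away all but one class of a colouring. The rest of the lecture makes these two sentences precise. Graphs defined by such interleavings are of Specker type; ours is a directed variant.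

## 2. Dichromatic number and the three theorems

A *digraph* $D$ is a set of ordered pairs $uv$ with $u\ne v$. We take $V(D)$ to be the set of endpoints of its edges, and the *size* of $D$ is $|V(D)|$. For $2\le m<\omega$ a *directed cycle of length $m$* is a digraph $\{v_0v_1,v_1v_2,\dots,v_{m-2}v_{m-1},v_{m-1}v_0\}$ with $v_0,\dots,v_{m-1}$ pairwise distinct, and $D$ *contains* it if it is a subset of $D$. So $\{uv,vu\}$ is a directed cycle of length $2$.

**Definition (dichromatic number).** $\chi(D)$ is the smallest cardinal $\lambda$ such that $V(D)$ can be coloured with $\lambda$ colours with no monochromatic directed cycle.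

If all edges go upward in some linear order of the vertices, there is no directed cycle at all, and one colour is enough. A directed cycle of length $m$ has dichromatic number $2$. Giving every vertex its own colour shows $\chi(D)\le|V(D)|$ always.

In ZFC the following is known: for every infinite cardinal $\kappa$ and $n<\omega$ there is a digraph of size $2^\kappa$ with dichromatic number at least $\kappa^+$ and no directed cycle of length less than $n$. The problem, taken from Attila Joó, "Uncountable dichromatic number without short directed cycles", arXiv:1905.00782 (2019), asks whether one can have size and dichromatic number both equal to $\kappa$, for every infinite $\kappa$ and every $n$, provably in ZFC. The answer is yes.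

**Theorem A.** For every infinite $\kappa$ and $n<\omega$ there is a digraph $D$ with $|V(D)|=\chi(D)=\kappa$ and no directed cycle of length less than $n$.

Since $\chi(D)\le|V(D)|$, the size is optimal. Theorem A for $\kappa^+$ replaces $2^\kappa$ in the known result by $\kappa^+$.

**Theorem B.** For every $n\ge2$ and infinite $\kappa$ there is a digraph $D$ with $|V(D)|=\chi(D)=\kappa$ such that:

1. $D$ contains a directed cycle of length $m$ if and only if $m\ge n$;
2. for every colouring of $V(D)$ with fewer than $\kappa$ colours, some single colour class contains an isomorphic copy of *every* finite subdigraph of $D$. In particular, that class contains directed cycles of all lengths $m\ge n$.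

The *underlying graph* of $D$ has vertex set $V(D)$ and edges $\{u,v\}$ for $uv\in D$.

**Theorem C.** Let $\kappa$ be uncountable, $M\subset\{2,3,\dots\}$ finite, and $S\subset\{3,4,\dots\}$ finite. The following are equivalent:

- there is a digraph $D$ with $|V(D)|=\chi(D)=\kappa$ which contains no directed cycle with length in $M$, and whose underlying graph contains no cycle with length in $S$;
- every element of $S$ is odd.

The implication from the second item to the first also holds for $\kappa=\omega$.

We work in ZFC. From cardinal arithmetic we use that $|[\kappa]^k|=\kappa$ for infinite $\kappa$ and $k\ge1$, that $\omega$ and all infinite successor cardinals are regular, and that for regular $\nu$ a union of fewer than $\nu$ sets of size less than $\nu$ has size less than $\nu$.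

## 3. The cases $n=2$ and $n=3$ by hand

For $n=2$ nothing is forbidden. The digraph of all pairs $uv$ with $u\ne v$ in $\kappa$ works: two vertices of the same colour form a directed $2$-cycle, so all colours must differ. This is $D^1_{1,1}(\kappa)$, if we identify $\xi$ with $\{\xi\}$.

For $n=3$ we must avoid $2$-cycles. Single ordinals compared by order do not suffice. A rule that looks only at whether $\xi<\eta$ gives no edges, or only upward edges, or only downward edges, or all of them. The first three digraphs have no directed cycle, and the last one has $2$-cycles. So let us use pairs and take $D=D^2_{1,2}(\kappa)$. Here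
$$E_2(a,b):\ a(1)<b(0),\qquad E_1(b,a):\ b(0)<a(0)<b(1)<a(1).$$

**No $2$-cycle.** By (2), the two edges of a $2$-cycle cannot both be up-steps or both be down-steps. So one of them, say $ab$, is an up-step, which gives $a(1)<b(0)$, and $ba$ is a down-step, which means $E_1(a,b)$ and gives $b(0)<a(1)$. This is a contradiction.

**A $3$-cycle.** Let $a=\{0,2\}$, $c=\{1,4\}$, $b=\{3,5\}$. Then $a\to b$ is an up-step ($2<3$), $b\to c$ is a down-step ($1<3<4<5$), and $c\to a$ is a down-step ($0<1<2<4$).

**This $3$-cycle appears in one colour.** Suppose $V(D)$ is coloured with a set $\Lambda\ne\emptyset$ of fewer than $\kappa$ colours. Extend the colouring to $[\kappa]^2$. Choose a regular $\nu\le\kappa$ with $|\Lambda|<\nu$: take $\nu=\omega$ if $\Lambda$ is finite, and $\nu=|\Lambda|^+$ otherwise. Call $\xi<\nu$ *$\lambda$-heavy* if $\{\xi,\eta\}$ has colour $\lambda$ for $\nu$ many $\eta$ with $\xi<\eta<\nu$. By regularity every $\xi<\nu$ is $\lambda$-heavy for some $\lambda$, and again by regularity some fixed $\lambda$ works for $\nu$ many $\xi$. Fix it. Now choose $p_0<p_1<\dots<p_5$ one at a time: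

- $p_0$ and $p_1$ are $\lambda$-heavy;
- $p_2$ is such that $\{p_0,p_2\}$ has colour $\lambda$;
- $p_3$ is $\lambda$-heavy;
- $p_4$ is such that $\{p_1,p_4\}$ has colour $\lambda$;
- $p_5$ is such that $\{p_3,p_5\}$ has colour $\lambda$.

Each choice is made from a set of size $\nu$, which is unbounded in $\nu$, so it can be made above the previous ones. Then $\{p_0,p_2\}$, $\{p_1,p_4\}$, $\{p_3,p_5\}$ are shuffled exactly as $a,c,b$, and they form a monochromatic directed $3$-cycle. Hence $\kappa\le\chi(D)\le|V(D)|\le\kappa$, which settles $n=3$.

Both halves will be generalized: the last paragraph becomes Lemmas 1 and 2, and the paragraph on $2$-cycles becomes Lemma 3.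

## 4. Undirected girth and distances on the line: where they stop

**Orienting a graph without short cycles.** If the underlying graph $G$ has no cycle of length less than $n$, then $D$ has no directed cycle of length $3,\dots,n-1$, and $2$-cycles are avoided by orienting each edge once. So one would look for a graph of large chromatic number without short cycles and orient it. For uncountable $\kappa$ and $n\ge5$ this cannot work. A colour class with no edge of $G$ contains no directed cycle of $D$, so
$$\chi(D)\le\chi(G), \tag{4}$$
and $G$ would have uncountable chromatic number. Then $G$ contains cycles of *every* even length at least $4$, by a theorem of Erdős and Hajnal that we prove in Section 8. Short cycles are unavoidable in $G$; they must be present without being directed.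

**Using distances.** Let $r\ge2$, and put on $\mathbb R$ the edges $x\to y$ whenever $r-1<y-x<r$ (up) or $0<x-y<1$ (down). Consider a directed closed walk with $u$ up-steps and $v$ down-steps, $u+v\ge1$. The total rise equals the total fall, so $u\ge1$ and $v\ge1$. The rise exceeds $u(r-1)$ and the fall is less than $v$, so $v\ge u(r-1)+1$, and the length is at least $ur+1\ge r+1$. With $r=n-1$ this forbids exactly what we want to forbid.

But the dichromatic number is at most $r+1$. Colour $x$ by $\lfloor x\rfloor$ modulo $r+1$. Two points of the same colour either have the same integer part, and are at distance less than $1\le r-1$, or have integer parts that differ by at least $r+1$, and are at distance greater than $r$. So no up-step is monochromatic, and the down-steps alone have no directed cycle. The colouring defeats us because it can read off the absolute position of a point.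

So order alone, on single points, gives a large dichromatic number but no control of lengths, while distance gives control of lengths but a small dichromatic number. A $k$-tuple is a ruler that every vertex carries with it: $E_h$ expresses "a distance between $h-1$ and $h$" by comparing $b$ with the marks of $a$. The order statement survives in one colour class (Section 5), and the addition of distances around a closed walk survives as an addition of *indices*, provided that the ruler is long enough not to run out on the way (Section 6).

## 5. Finding finite order patterns in one colour class

**Lemma 1.** Let $\nu$ be an infinite regular cardinal, $k\ge1$, and $c:[\nu]^k\to\Lambda$ with $|\Lambda|<\nu$. Then there is $\lambda\in\Lambda$ such that whenever $P$ is a finite linear order partitioned into $k$-element sets $P_1,\dots,P_l$, there is an order-preserving injection $e:P\to\nu$ with $c(e[P_j])=\lambda$ for all $j$.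

**Step 1: defining good sequences.** The purpose is to generalize "heavy". For $\lambda\in\Lambda$ we define, by downward induction on the length, when a strictly increasing sequence $s$ in $\nu$ of length at most $k$ is *$\lambda$-good*. If $s$ has length $k$, it is $\lambda$-good if and only if $c(\operatorname{ran}s)=\lambda$. If $s$ is shorter, it is $\lambda$-good if and only if the set of those $x<\nu$ above all entries of $s$ for which $s^\frown x$ is $\lambda$-good has size $\nu$.

**Step 2: every sequence is good for some colour.** This will give us a colour to start with. We use downward induction on the length. For length $k$, take $\lambda=c(\operatorname{ran}s)$. If $s$ is shorter, there are $\nu$ many $x<\nu$ above $s$. For each of them pick $\lambda_x$ such that $s^\frown x$ is $\lambda_x$-good. There are fewer than $\nu$ colours and $\nu$ is regular, so some $\lambda$ equals $\lambda_x$ for $\nu$ many $x$. Then $s$ is $\lambda$-good.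

**Step 3: placing the pattern.** By Step 2 fix $\lambda$ such that the *empty* sequence is $\lambda$-good. This colour depends only on $c$, not on $P$. Let $p_1<\dots<p_N$ enumerate $P$. We choose $e(p_1)<e(p_2)<\dots$ recursively so that at every stage, for each $j$, the sequence of $e$-values of the already treated elements of $P_j$ is $\lambda$-good. At the beginning all these sequences are empty, hence $\lambda$-good. When we come to $p_{i+1}\in P_j$, the current sequence for $P_j$ is $\lambda$-good and has length less than $k$, so it has $\nu$ many $\lambda$-good one-point extensions. A subset of $\nu$ of size $\nu$ is unbounded, so one of these extensions uses a point above $e(p_i)$ (any point, if $i=0$). Let $e(p_{i+1})$ be such a point. The sequences of the other parts do not change. At the end each $e[P_j]$ is the range of a $\lambda$-good sequence of length $k$, so it has colour $\lambda$. $\square$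

**Lemma 2.** Let $\kappa$ be infinite and $D=D^k_{A,B}(\kappa)$. For every colouring of $V(D)$ with a set $\Lambda$ of colours, $|\Lambda|<\kappa$, there is one colour class which, for every linear order $T$, contains an isomorphic copy of every finite subdigraph of $D^k_{A,B}(T)$. Consequently, if $D^k_{A,B}(\mathbb Q)$ contains a directed cycle, then $|V(D)|=\chi(D)=\kappa$.

**Step 1: reduction to a regular cardinal.** Lemma 1 needs regularity, and $\kappa$ may be singular. First, $V(D)\ne\emptyset$: for $a(i)=3i$ and $b(i)=3(i+B-1)+1$ with $i<k$ we have
$$a(i+B-1)=3(i+B-1)<b(i)<3(i+B)=a(i+B)$$
whenever the indices are in range, so $E_B(a,b)$ holds in $\omega\subseteq\kappa$. Hence $\Lambda\ne\emptyset$. Let $\nu=\omega$ if $\Lambda$ is finite, and $\nu=|\Lambda|^+$ otherwise. Then $\nu$ is regular, $|\Lambda|<\nu$ and $\nu\le\kappa$. Extend the colouring arbitrarily to $[\kappa]^k$, restrict it to $[\nu]^k$, and let $\lambda$ be the colour given by Lemma 1.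

**Step 2: copying a finite subdigraph.** We make the tuples disjoint and then apply Lemma 1. Let $F$ be a finite nonempty subdigraph of $D^k_{A,B}(T)$ with distinct vertices $t^1,\dots,t^l\in[T]^k$. Different $t^j$ may share points of $T$, so we tag them: let $P=\bigcup_j(t^j\times\{j\})$, ordered lexicographically (first by the point of $T$, then by the tag), and let $P_j=t^j\times\{j\}$. The $P_j$ are disjoint and have $k$ elements each. Take $e$ from Lemma 1 and put $f(t^j)=e[P_j]\in[\nu]^k$.

The sets $f(t^j)$ are pairwise disjoint, so $f$ is injective. The $i$-th element of $f(t^j)$ is $e((t^j(i),j))$. If $t^j(i)<t^{j'}(i')$, then $(t^j(i),j)<(t^{j'}(i'),j')$ in $P$, so the $i$-th element of $f(t^j)$ is smaller than the $i'$-th element of $f(t^{j'})$. Since $E_h$ is a conjunction of strict inequalities between elements of the two tuples, $E_h(t^j,t^{j'})$ implies $E_h(f(t^j),f(t^{j'}))$. So $f$ maps edges of $F$ to edges of $D$. Each $t^j$ is an endpoint of an edge of $F$, hence $f(t^j)\in V(D)$, and all $f(t^j)$ have colour $\lambda$. The class of $\lambda$ contains a copy of $F$. This class was chosen before $T$ and $F$.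

**Step 3: the dichromatic number.** Suppose $D^k_{A,B}(\mathbb Q)$ contains a directed cycle. By Step 2 with $T=\mathbb Q$, every colouring of $V(D)$ with fewer than $\kappa$ colours has a monochromatic directed cycle. Hence $\kappa\le\chi(D)\le|V(D)|\le|[\kappa]^k|=\kappa$. $\square$

From now on the dichromatic number is free: we only need *one* directed cycle in $D^k_{A,B}(\mathbb Q)$, and translates will supply it. The remaining work is to exclude short cycles.

## 6. Drift of indices around a closed walk

In the distance model of Section 4 we added displacements around a closed walk and got $0$. In a general linear order there are no displacements. What can be added are the shifts of index in the inequalities of $E_h$. We allow a general closed walk and several values of $h$, because Theorem C needs them.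

**Lemma 3 (drift).** Let $\ell,H\ge1$, $k\ge2\ell H+1$, and $x_0,\dots,x_\ell\in[T]^k$ with $x_\ell=x_0$. Suppose that for each $1\le j\le\ell$ there is $1\le h_j\le H$ such that either

- (up) $E_{h_j}(x_{j-1},x_j)$; put $lo_j=h_j-1$, $hi_j=h_j$; or
- (down) $E_{h_j}(x_j,x_{j-1})$; put $lo_j=-h_j$, $hi_j=-h_j+1$.

Then $\sum_j lo_j<0<\sum_j hi_j$.

**Step 1: one form for both kinds of step.** We claim that, whenever the indices lie in $\{0,\dots,k-1\}$,
$$x_j(i)>x_{j-1}(i+lo_j),\qquad x_j(i)<x_{j-1}(i+hi_j). \tag{5}$$
In the up case this is the definition of $E_{h_j}(x_{j-1},x_j)$. In the down case the definition says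
$$x_j(i'+h_j-1)<x_{j-1}(i')\qquad\text{and}\qquad x_{j-1}(i')<x_j(i'+h_j)$$
whenever the indices are in range. In the second inequality put $i=i'+h_j$; it becomes $x_j(i)>x_{j-1}(i-h_j)$. In the first put $i=i'+h_j-1$; it becomes $x_j(i)<x_{j-1}(i-h_j+1)$. This is (5).

**Step 2: going around.** Start with index $\ell H$ in $x_\ell$ and apply the first inequality of (5) for $j=\ell,\ell-1,\dots,1$:
$$x_\ell(\ell H)>x_{\ell-1}(\ell H+lo_\ell)>x_{\ell-2}(\ell H+lo_\ell+lo_{\ell-1})>\dots>x_0\Big(\ell H+\sum_j lo_j\Big).$$
We have to know that no index leaves the allowed range. Each $|lo_j|$ and $|hi_j|$ is at most $H$, and there are $\ell$ steps, so all indices stay in $[0,2\ell H]\subseteq[0,k-1]$. This is the reason for the assumption on $k$. The same works with the second inequality and $hi_j$. Since $x_\ell=x_0$,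
$$x_0\Big(\ell H+\sum_j lo_j\Big)<x_0(\ell H)<x_0\Big(\ell H+\sum_j hi_j\Big).$$

**Step 3: conclusion.** The function $x_0(\cdot)$ is strictly increasing, so $\ell H+\sum lo_j<\ell H<\ell H+\sum hi_j$. $\square$

## 7. Large steps up, unit steps down: Theorems A and B

If $n<2$, replace $n$ by $2$. Put
$$r=n-1\ge1,\qquad k=2r^2+1,\qquad D=D^k_{1,r}(\kappa),$$
so that $ab\in D$ if and only if $E_r(a,b)$ or $E_1(b,a)$.

**Step 1: no directed cycle of length less than $n$.** This is the computation of Section 4, with indices. Suppose $D$ contains a directed cycle of length $\ell\le r$. Write its vertices as $x_0,x_1,\dots,x_\ell=x_0$ with $x_{j-1}x_j\in D$. Lemma 3 applies with $H=r$, because $k=2r^2+1\ge2\ell r+1$. Let there be $u$ up-steps ($h=r$, $lo=r-1$, $hi=r$) and $v$ down-steps ($h=1$, $lo=-1$, $hi=0$), where $u+v=\ell$. Then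
$$0<\sum_j hi_j=ur,\qquad 0>\sum_j lo_j=u(r-1)-v.$$
The first inequality gives $u\ge1$. The second gives $v\ge u(r-1)+1$. So $\ell=u+v\ge ur+1\ge r+1$, a contradiction.

**Step 2: directed cycles of every length $m\ge n$ in $D^k_{1,r}(\mathbb Q)$.** We go up once and come down evenly. Let $m\ge r+1$, $\delta=r-\frac12$ and $\varepsilon=\delta/(m-1)$. Since $m-1\ge r>\delta>0$, we have $0<\varepsilon<1$. The $m$ rationals
$$0,\quad \delta,\quad \delta-\varepsilon,\quad \delta-2\varepsilon,\quad\dots,\quad \delta-(m-2)\varepsilon=\varepsilon$$
are distinct, and
$$\tau(0)\to\tau(\delta)\to\tau(\delta-\varepsilon)\to\dots\to\tau(\varepsilon)\to\tau(0)$$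
is a directed cycle of length $m$. Indeed, $r-1<\delta<r$, so by (3) $E_r(\tau(0),\tau(\delta))$ holds and the first edge is an up-step. Each of the other $m-1$ edges has the form $\tau(y)\to\tau(y-\varepsilon)$ with $0<\varepsilon<1$. By (3) $E_1(\tau(y-\varepsilon),\tau(y))$ holds, so it is a down-step.

**Step 3: Theorem A.** By Step 2 and Lemma 2, $|V(D)|=\chi(D)=\kappa$. By Step 1, $D$ has no directed cycle of length less than $n$. $\blacksquare$

**Step 4: Theorem B.** Let $n\ge2$ and take the same $D$. Given a colouring with fewer than $\kappa$ colours, consider the class supplied by Lemma 2. With $T=\kappa$ it contains a copy of every finite subdigraph of $D$; with $T=\mathbb Q$ and Step 2 it contains directed cycles of all lengths $m\ge n$. This is clause 2. Applied to the constant colouring, the same argument with $T=\mathbb Q$ shows that $D$ itself contains directed cycles of all lengths $m\ge n$. Together with Step 1 this is clause 1. $\blacksquare$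

For $n=3$ the recipe gives $k=9$, whereas Section 3 managed with $k=2$. The value $2r^2+1$ is what the general Lemma 3 asks for; no attempt is made to minimize it.

## 8. Even cycles are forced when the chromatic number is uncountable

We now prove that the first item of Theorem C implies the second. The tool is a theorem from Erdős and Hajnal, *On chromatic number of graphs and set-systems*, Acta Math. Acad. Sci. Hungar. 17 (1966). Here $K_{m,\omega_1}$ is the complete bipartite graph with sides of size $m$ and $\omega_1$, and "contains" refers to subgraphs that need not be induced.

**Theorem (Erdős–Hajnal).** Every graph with uncountable chromatic number contains $K_{m,\omega_1}$ for each finite $m$.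

We include a proof. Let $m\ge1$, and let $G$ be a graph on $V$ that does not contain $K_{m,\omega_1}$, so that any $m$ distinct vertices have at most countably many common neighbours.

**Step 1: what suffices.** We show that *$V$ has a well-ordering in which every vertex has only finitely many earlier neighbours*. Then, running through $V$ in this order, we give each vertex the least natural number not used on its earlier neighbours. This is a proper colouring with countably many colours.

**Step 2: the induction.** We find the well-ordering by induction on $\mu=|V|$. If $\mu\le\omega$, enumerate $V$ in order type at most $\omega$. Let $\mu>\omega$, and let $V=\{v_\alpha:\alpha<\mu\}$. Call $X\subseteq V$ *closed* if every common neighbour of $m$ distinct vertices of $X$ lies in $X$. Every $X$ has a least closed superset $\operatorname{cl}(X)$, obtained by adding all common neighbours of $m$-subsets and repeating this $\omega$ times. Each round adds at most countably many vertices for each $m$-subset, so $|\operatorname{cl}(X)|\le|X|+\omega$. Put $V_\alpha=\operatorname{cl}(\{v_\beta:\beta<\alpha\})$ for $\alpha<\mu$. Then: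

- $V_0=\emptyset$, the $V_\alpha$ increase, and $|V_\alpha|\le|\alpha|+\omega<\mu$;
- $V_\alpha=\bigcup_{\beta<\alpha}V_\beta$ for limit $\alpha$. The union is closed, since any $m$ of its vertices lie in a common $V_\beta$, and it contains every $v_\beta$ with $\beta<\alpha$, so it contains $V_\alpha$; the other inclusion is monotonicity;
- every vertex lies in $V_{\alpha+1}\setminus V_\alpha$ for exactly one $\alpha$. It lies in some $V_\gamma$, and the least such $\gamma$ is neither $0$ nor a limit.

Each layer $V_{\alpha+1}\setminus V_\alpha$ has size less than $\mu$ and induces a graph without $K_{m,\omega_1}$. By the induction hypothesis it has a well-ordering as required. Put these well-orderings one after the other. The earlier neighbours of a vertex $v\in V_{\alpha+1}\setminus V_\alpha$ are finitely many in its own layer and those in $V_\alpha$. Since $V_\alpha$ is closed and $v\notin V_\alpha$, the latter number at most $m-1$. This completes the induction. $\square$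

**Step 3: necessity in Theorem C.** Let $D$ be as in the first item, with underlying graph $G$. By (4), $\chi(G)\ge\chi(D)=\kappa$ is uncountable. So for every $m\ge2$ the graph $G$ contains $K_{m,\omega_1}$, hence $K_{m,m}$, hence a cycle of length $2m$. Thus $G$ contains cycles of every even length at least $4$. As $S\subset\{3,4,\dots\}$ contains no length of a cycle of $G$, every element of $S$ is odd. $\blacksquare$

## 9. Commensurable steps and odd cycles: sufficiency in Theorem C

For the converse, odd cycles of the underlying graph must be avoided as well. The digraphs of Section 7 do not do this, because $A=1$ permits arbitrarily short steps: by (3), $\tau(\frac23)\to\tau(\frac13)\to\tau(0)$ and $\tau(\frac23)\to\tau(0)$ are down-steps of $D^k_{1,r}(\mathbb Q)$, so its underlying graph contains a triangle, and by Lemma 2 so does that of $D^k_{1,r}(\kappa)$. Taking $k=B$ is no better: $E_k$ says "entirely below" and is transitive, so three tuples one above the other form a triangle.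

Both defects go away if $A$ is large, $B$ is a multiple of $A$, and $k$ is long. In a short closed walk the signed step sizes then add up to *almost* $0$, with an error below the length of the walk. The sum is also a multiple of $A$, so it *is* $0$. An exact equation can be read modulo $2$.

Let $\kappa$ be any infinite cardinal, let $M$ be finite, and let $S$ be finite and consist of odd numbers. Choose $N\ge3$ larger than all elements of $M\cup S$, and an odd $L\ge N-1$. Put
$$A=N,\qquad B=LN,\qquad k=2NB+1,\qquad D=D^k_{A,B}(\kappa).$$
Since $L\ge2$, we have $A<B<k$.

**Claim.** $D$ has no directed cycle of length less than $N$, and its underlying graph has no odd cycle of length less than $N$.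

**Step 1: an exact equation for short closed walks.** Let $x_0,x_1,\dots,x_\ell=x_0$ be a closed walk in the underlying graph, $1\le\ell<N$. Each step traverses an edge of $D$ forwards or backwards. If $x_{j-1}x_j\in D$, then $E_B(x_{j-1},x_j)$ or $E_A(x_j,x_{j-1})$. If $x_jx_{j-1}\in D$, then $E_B(x_j,x_{j-1})$ or $E_A(x_{j-1},x_j)$. In every case the step is an up or a down step in the sense of Lemma 3, with $h_j\in\{A,B\}$. Fix one valid description of each step. (In this step "up" and "down" refer to Lemma 3, that is, to the direction of travel.) Let $\sigma_j=h_j$ for up and $\sigma_j=-h_j$ for down. For up, $lo_j=\sigma_j-1$ and $hi_j=\sigma_j$; for down, $lo_j=\sigma_j$ and $hi_j=\sigma_j+1$. So always $lo_j\ge\sigma_j-1$ and $hi_j\le\sigma_j+1$. Lemma 3 with $H=B$ applies, because $k=2NB+1\ge2\ell B+1$, and it gives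
$$\sum_j\sigma_j-\ell\le\sum_j lo_j<0<\sum_j hi_j\le\sum_j\sigma_j+\ell,\qquad\text{so}\qquad\Big|\sum_j\sigma_j\Big|<\ell<N=A.$$
Let $u$ be the number of up steps minus the number of down steps with $h_j=B$, and let $v$ be the same for $h_j=A$. Then $\sum_j\sigma_j=uB+vA=A(uL+v)$. This is a multiple of $A$ with absolute value less than $A$, hence
$$uL+v=0. \tag{6}$$

**Step 2: odd cycles.** We read (6) modulo $2$. The number of steps with $h_j=B$ is congruent to $u$, and the number with $h_j=A$ to $v$. So
$$\ell\equiv u+v=u(1-L)\equiv0\pmod2,$$
because $L$ is odd. Hence a closed walk of length $\ell<N$ has even length, and there is no odd cycle of length less than $N$.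

**Step 3: directed cycles.** Now suppose that the closed walk is a directed cycle traversed forwards. Then its steps are up steps with $h=B$ and down steps with $h=A$ only. So there are $u\ge0$ of the former and $-v\ge0$ of the latter, and by (6) $\ell=u-v=u(L+1)$. As $\ell\ge1$, we get $u\ge1$ and $\ell\ge L+1\ge N$, contrary to $\ell<N$. This proves the claim.

**Step 4: the forbidden lengths.** All elements of $M$ are less than $N$, so $D$ contains no directed cycle with length in $M$. All elements of $S$ are odd and less than $N$, so the underlying graph contains no cycle with length in $S$.

**Step 5: the dichromatic number.** By Lemma 2 it suffices to find one directed cycle in $D^k_{A,B}(\mathbb Q)$. Equation (6) suggests one $B$-step up and $L$ steps of kind $A$ down. Let $\delta=A-\frac1{2L}$. Then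
$$A-1<\delta<A,\qquad L\delta=LA-\tfrac12=B-\tfrac12\in(B-1,B).$$
By (3), $E_B(\tau(0),\tau(L\delta))$ holds, and $E_A(\tau((j-1)\delta),\tau(j\delta))$ holds for $1\le j\le L$. Hence
$$\tau(0)\to\tau(L\delta)\to\tau((L-1)\delta)\to\dots\to\tau(\delta)\to\tau(0)$$
is a directed cycle of length $L+1$ in $D^k_{A,B}(\mathbb Q)$: its first edge is an up-step and the other $L$ edges are down-steps. By Lemma 2, $|V(D)|=\chi(D)=\kappa$.

This proves that the second item of Theorem C implies the first for every infinite $\kappa$, including $\kappa=\omega$. Together with Section 8 it proves Theorem C. $\blacksquare$
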